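\title{A six-element basis for a class of $\aleph_1$-dense linearly ordered topological spaces}

\begin{abstract}
Let $\mathcal K$ be the class of nonempty $\aleph_1$-dense linearly ordered topological spaces in which all points have countable cofinality and coinitiality, compared by continuous order embeddings. We determine whether $\mathcal K$ can have a finite or countable basis consisting of members of $\mathcal K$. Under the Proper Forcing Axiom there is a basis with six elements, which we describe explicitly. In ZFC no basis has fewer than six elements, and under the Continuum Hypothesis there is no basis of cardinality at most $\aleph_1$.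
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

A \emph{linearly ordered topological space} (LOTS) is a linear order with its open interval topology. An \emph{order embedding} $f:A\to B$ is an injective order-preserving map, and a \emph{LOTS embedding} is an order embedding that is continuous. A \emph{copy} of $A$ in $B$ is a subset of $B$ order isomorphic to $A$; no continuity is implied. Continuity is a real restriction: the order topology of a subset $A\subseteq B$ may be strictly coarser than the topology that $A$ inherits from $B$, and the inclusion $A\to B$ is a LOTS embedding exactly when the two agree.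

A \emph{basis} for a class $\mathcal K$ of LOTS is a set $\mathcal B\subseteq\mathcal K$ such that for every $L\in\mathcal K$ some $B\in\mathcal B$ admits a LOTS embedding $B\to L$. A small basis is a short list of unavoidable spaces, each of the same kind as the spaces it is found in.

An \emph{open interval} of a linear order $L$ is a set $(a,b)$ with $a<b$ in $L$. A nonempty linear order $L$ is \emph{$\aleph_1$-dense} if each of its open intervals has cardinality exactly $\aleph_1$. A linear order has \emph{cofinality $\omega$} if it is nonempty, has no largest element and has a countable cofinal subset; \emph{coinitiality $\omega$} is the dual notion. The points of $L$ have \emph{countable cofinality and coinitiality} if for every $x\in L$ the set $\{y\in L:y<x\}$ has cofinality $\omega$ and the set $\{y\in L:y>x\}$ has coinitiality $\omega$; that is, every point is the limit of a strictly increasing sequence and of a strictly decreasing sequence. Throughout, $\mathcal K$ is the class of nonempty $\aleph_1$-dense LOTS whose points have countable cofinality and coinitiality. Members of $\mathcal K$ are dense and have no endpoints. The following question comes from Primavesi and Thompson \cite{PT}.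

\begin{quote}
\emph{Is it consistent with ZFC that $\mathcal K$ has a finite basis $\mathcal B\subseteq\mathcal K$? Is it consistent that it has a countable one?}
\end{quote}

\subsection{The five uncountable orders}

We write $Y^*$ for the reverse of a linear order $Y$ and put $2=\{0,1\}$. A product $Y\times W$ is ordered lexicographically, so it arises from $Y$ by replacing each point with a copy of $W$; note that $(Y\times W)^*=Y^*\times W^*$. A \emph{Countryman line} is an uncountable linear order $C$ whose square $C^2$, with the \emph{coordinatewise} partial order, is a countable union of chains. Countryman lines exist in ZFC by a theorem of Shelah \cite{Sh}. Restricting the chains shows that an uncountable suborder of a Countryman line is Countryman, so we fix a Countryman line $C$ with $|C|=\aleph_1$. An \emph{$\aleph_1$-dense set of reals} is a set $X\subseteq\mathbb R$ with $|X\cap(r,r')|=\aleph_1$ for all reals $r<r'$. Such sets exist in ZFC (take $A+\mathbb Q$ with $A\subseteq\mathbb R$, $|A|=\aleph_1$), and they belong to $\mathcal K$. We fix one and call it $X$.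

The Proper Forcing Axiom (PFA) is consistent relative to a supercompact cardinal. It enters this paper only through two of its consequences.
\begin{itemize}
\item[(B)] Any two $\aleph_1$-dense sets of reals are order isomorphic (Baumgartner: \cite{Ba73} for the consistency, \cite{Ba84} for the derivation from PFA).
\item[(M)] For any set of reals $Y$ of size $\aleph_1$ and any Countryman line $C'$, every uncountable linear order contains a copy of one of $Y,\omega_1,\omega_1^*,C',C'^*$ (Moore \cite{Mo}).
\end{itemize}

\subsection{What one might expect}

Statement (M) concerns order embeddings. For LOTS embeddings the following result is quoted in \cite{PT}: under PFA, every uncountable dense LOTS whose points have cofinality and coinitiality $\omega$ admits a LOTS embedding of one of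
\[
X,\quad X\times\mathbb Q,\quad C\times\mathbb Q,\quad C^*\times\mathbb Q,\quad \omega_1\times\mathbb Q,\quad \omega_1^*\times\mathbb Q .
\]
This applies to every $L\in\mathcal K$, but the list is not a basis for $\mathcal K$: in $Y\times\mathbb Q$ the interval between $(y,0)$ and $(y,1)$ is countable, so five of the six spaces are not in $\mathcal K$.

One would like to thicken each $Y\times\mathbb Q$ to a member of $\mathcal K$ that is still unavoidable. Replacing $\mathbb Q$ with $X$ thickens too much: $x\mapsto(y,x)$ is a LOTS embedding of $X$ into $Y\times X$, so the spaces $Y\times X$ add nothing to $X$, and $X$ alone is not a basis (Theorem~\ref{thm:lower}). A more economical way is to insert new copies of $Y\times\mathbb Q$ into countably many gaps of each fiber $\{y\}\times\mathbb Q$, and to repeat this $\omega$ times. But one may insert different orders $Y$ at different places and at different stages, and this freedom suggests that no finite list could suffice. It turns out that a finite list does suffice: a pigeonhole argument finds an interval throughout which one and the same $Y$ is available.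

\subsection{Results}

Let $D=\mathbb Q+\sqrt2$ and $P=\mathbb Q\cup D$, ordered as a subset of $\mathbb R$. Thus $P$ is a countable order split into two disjoint dense parts; elements of $\mathbb Q$ will index points and elements of $D$ will index gaps to be filled. For a linear order $Y$ let $Z_Y$ be the set of finite sequences
\[
(y_0,p_0,y_1,p_1,\dots,y_n,p_n),\qquad n\ge0,\quad y_i\in Y,\quad p_i\in D\ (i<n),\quad p_n\in\mathbb Q,
\]
ordered lexicographically. Only the last entry in an odd place is rational, so no such sequence is a proper initial segment of another. Hence two distinct sequences have a first place of disagreement, and the order is linear. Put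
\[
\mathcal B_6=\{X,\ Z_X,\ Z_{\omega_1},\ Z_{\omega_1^*},\ Z_C,\ Z_{C^*}\}.
\]

\begin{theorem}[PFA]\label{thm:basis}
The set $\mathcal B_6$ is contained in $\mathcal K$ and is a basis for $\mathcal K$.
\end{theorem}

\begin{theorem}[ZFC]\label{thm:lower}
No member of $\mathcal K$ LOTS-embeds into two different members of $\mathcal B_6$. Hence every basis for $\mathcal K$ has at least six elements.
\end{theorem}

Two LOTS are \emph{bi-embeddable} if each LOTS-embeds into the other.

\begin{corollary}[PFA]\label{cor:minimal}
Each $M\in\mathcal B_6$ is minimal: if $B\in\mathcal K$ LOTS-embeds into $M$, then $M$ LOTS-embeds into $B$. A set $\mathcal B\subseteq\mathcal K$ is a basis for $\mathcal K$ if and only if for each $M\in\mathcal B_6$ some member of $\mathcal B$ is bi-embeddable with $M$.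
\end{corollary}

\begin{theorem}[CH]\label{thm:ch}
The class $\mathcal K$ has no basis of cardinality at most $\aleph_1$.
\end{theorem}

So both parts of the question have the answer yes, granted the consistency of a supercompact cardinal; six is the optimal number; and, under the same assumption, the existence of a finite basis, or of a countable one, is independent of ZFC.

Section~\ref{sec:twosided} turns continuity into a property of the image of an embedding. Section~\ref{sec:Z} shows that $Z_Y$ embeds into $L$ as soon as every open interval of $L$ contains a copy of $Y\times2$. Section~\ref{sec:reals} shows that a copy of $X$ can be improved either to a continuous copy of $X$ or to a copy of $X\times2$; this is why $X$ accounts for two members of $\mathcal B_6$. The theorems are proved in Sections \ref{sec:basis}--\ref{sec:ch}.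

\section{Two-sided sets and their components}\label{sec:twosided}

For subsets $A,A'$ of a linear order, $A<A'$ means that every point of $A$ is below every point of $A'$. We begin with two facts about countable orders and sets of reals.

\begin{lemma}\label{lem:bf}
Every nonempty countable dense linear order without endpoints is isomorphic to $\mathbb Q$. More generally \emph{(Skolem's back-and-forth theorem)}, let $W$ be a nonempty countable linear order without endpoints, partitioned as $W=W_0\cup W_1$ so that between any two points of $W$ there are points of $W_0$ and of $W_1$. Then there is an isomorphism $k:P\to W$ with $k[\mathbb Q]=W_0$ and $k[D]=W_1$.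
\end{lemma}

\begin{proof}
In $P$ and in $W$ both parts are represented between any two points, and hence, as there are no endpoints, also above and below any point. So a finite order-preserving partial map that respects the partitions extends to any further point of either order. Enumerate both orders and extend alternately. The first statement is proved in the same way with one part instead of two.
\end{proof}

\begin{lemma}\label{lem:sep}
If a dense linear order $B$ order-embeds into $\mathbb R$, then some countable $E\subseteq B$ meets every open interval of $B$.
\end{lemma}

\begin{proof}
Let $B\subseteq\mathbb R$, and let $E$ contain one point of each nonempty set $B\cap(r,r')$ with $r<r'$ rational. Given $b<b'$ in $B$, take $b''\in B$ between them and rationals with $b<r<b''<r'<b'$. Then $E$ meets $(r,r')\subseteq(b,b')$.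
\end{proof}

Let $L$ be a dense linear order without endpoints, so that the open intervals form a base of its topology. A set $A\subseteq L$ is \emph{two-sided in $L$} if for all $a\in A$ and all $u<a<v$ in $L$ the sets $A\cap(u,a)$ and $A\cap(a,v)$ are nonempty. In words, every point of $A$ is a limit in $L$ of points of $A$ from the left and from the right. A union of two-sided sets is two-sided. This property is what continuity amounts to.

\begin{lemma}\label{lem:cont}
Let $L$ be a dense linear order without endpoints.
\begin{itemize}
\item[(i)] A nonempty two-sided set $A\subseteq L$ is dense and has no endpoints. If the points of $L$ have countable cofinality and coinitiality, then so do the points of $A$.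
\item[(ii)] Let $B$ be a dense linear order without endpoints. An order embedding $f:B\to L$ is a LOTS embedding if and only if $f[B]$ is two-sided in $L$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Let $a\in A$. For every $v>a$ in $L$ the set $A\cap(a,v)$ is nonempty. With $v\in A$ this gives density, and with any $v>a$ it shows that $a$ is not the largest point of $A$; dually, $a$ is not the smallest. The set $\{a'\in A:a'<a\}$ is cofinal in $\{y\in L:y<a\}$, so the two sets have the same cofinality; dually on the right.

(ii) Let $f[B]$ be two-sided and $u<f(b)<v$. Pick $b',b''\in B$ with $u<f(b')<f(b)<f(b'')<v$. Then $(b',b'')$ is a neighborhood of $b$ mapped into $(u,v)$. Conversely, let $f$ be continuous and $u<f(b)<v$. Then $f^{-1}[(u,v)]$ contains an interval $(b',b'')\ni b$. By density there are $b_1\in(b',b)$ and $b_2\in(b,b'')$, and $u<f(b_1)<f(b)<f(b_2)<v$.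
\end{proof}

An open interval $J$ of $L\in\mathcal K$ is two-sided in $L$, and its open intervals are open intervals of $L$. So $J\in\mathcal K$, and the inclusion $J\to L$ is a LOTS embedding. Since LOTS embeddings compose, we may pass from $L$ to any open interval when looking for a member of $\mathcal B_6$.

\begin{example}\label{ex:fiber}
No $B\in\mathcal K$ LOTS-embeds into $Y\times\mathbb Q$, whatever the nonempty order $Y$. Indeed, let $f$ be such an embedding and $f(b)=(y,q)$. As $f[B]$ is two-sided, there is $b'<b$ with $(y,q-1)<f(b')<(y,q)$. Then $f$ maps the uncountable interval $(b',b)$ into the countable fiber $\{y\}\times\mathbb Q$, which is absurd. In particular $X$ has the copy $X\times\{0\}$ in $X\times\mathbb Q$ but no continuous copy.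
\end{example}

All continuous embeddings below are assembled from countable two-sided sets. If $q$ belongs to a countable two-sided set, that set is cofinal below $q$ and coinitial above $q$. So such sets can pass only through points of countable cofinality and coinitiality, and in $\mathcal K$ they pass through every point.

\begin{lemma}\label{lem:closure}
Let $L\in\mathcal K$, let $J$ be an open interval of $L$, and let $E\subseteq J$ be countable. There is a nonempty countable set $Q$, two-sided in $L$, with $E\subseteq Q\subseteq J$. Moreover $Q\cong\mathbb Q$.
\end{lemma}

\begin{proof}
For each $x\in J$ fix sequences $\ell_n(x)$ and $r_n(x)$ $(n\in\omega)$ in $J$, the first cofinal in $\{y\in L:y<x\}$ and the second coinitial in $\{y\in L:y>x\}$. Let $Q$ be the closure of $E$ together with one point of $J$ under the countably many functions $\ell_n,r_n$. If $q\in Q$ and $u<q<v$, then some $\ell_n(q)$ lies in $(u,q)$ and some $r_m(q)$ lies in $(q,v)$. The last claim follows from Lemmas \ref{lem:cont}(i) and \ref{lem:bf}.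
\end{proof}

How much room does such a $Q$ leave in $L$? Let $Q$ be countable and two-sided in $L\in\mathcal K$. For $x,y\in L\setminus Q$ put $x\sim_Qy$ if no point of $Q$ lies strictly between $x$ and $y$. This is an equivalence relation: if $x,y,z\notin Q$ and $q\in Q$ lies between $x$ and $z$, then $y$ is on one side of $q$, so $q$ lies between $y$ and one of $x,z$. The classes $[x]_Q$ are the \emph{components} of $Q$. They are convex in $L$, since a point between $x\sim_Qy$ is not in $Q$ and is equivalent to $x$. As a component is convex and misses $Q$, each $q\in Q$ lies above it or below it. Consequently: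
\begin{itemize}
\item[(C1)] if $q<x<q'$ with $q,q'\in Q$ and $x\notin Q$, then $[x]_Q\subseteq(q,q')$;
\item[(C2)] if $x<x'$ lie in different components, then $[x]_Q<\{q\}<[x']_Q$ for some $q\in Q$.
\end{itemize}
A component is \emph{trivial} if it is a singleton. A nontrivial component contains an open interval of $L$. For instance, if $L=X$ and $Q$ meets every open interval of $X$, then all components are trivial. The opposite behavior appears in Example~\ref{ex:Zcomp}.

\section{The spaces $Z_Y$}\label{sec:Z}

\subsection{Block structure}

A \emph{stem} is a sequence $t=(y_0,d_0,\dots,y_{n-1},d_{n-1},y_n)$ with $n\ge0$, $y_i\in Y$ and $d_i\in D$. Every element of $Z_Y$ is uniquely of the form $t^\frown q$ with $t$ a stem and $q\in\mathbb Q$. For a finite sequence $s$ let $N_s$ be the set of elements of $Z_Y$ that extend $s$. The set $N_s$ is convex: if $\sigma,\tau\in N_s$ and $\rho\notin N_s$, then $\rho$ is not an initial segment of $\sigma$, so it first differs from $\sigma$ and from $\tau$ at the same place within $s$ and lies on the same side of both.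

Thus $Z_Y$ is the union of the blocks $N_{(y)}$, arranged like $Y$. For a stem $t$, the block $N_t$ consists of the points $t^\frown q$ $(q\in\mathbb Q)$ and the sets $N_{t^\frown d}=\{t^\frown d^\frown\rho:\rho\in Z_Y\}\cong Z_Y$ $(d\in D)$, arranged like $P$; see Figure~\ref{fig:Z}. The sequences of length two form a copy of $Y\times\mathbb Q$, those of length four form the copies of $Y\times\mathbb Q$ inserted at the first stage, and so on.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\foreach \x in {0,1.6,3.2,4.8,6.4,8} {\draw (\x,2.6) rectangle ++(1.2,0.3); \draw (\x,0) rectangle ++(1.2,0.3);}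
\foreach \x in {0.2,1.5,2.3,3.0,4.9,5.5,6.9,7.6,9.0} \fill (\x,1.45) circle (1.5pt);
\foreach \x/\w in {0.5/0.7,1.75/0.3,3.4/1.2,5.9/0.7,7.95/0.7} \draw[fill=gray!25] (\x,1.3) rectangle ++(\w,0.3);
\draw[dashed] (3.2,2.6)--(0,1.7) (4.4,2.6)--(9.2,1.7) (3.4,1.3)--(0,0.4) (4.6,1.3)--(9.2,0.4);
\node[left] at (-0.2,2.75) {$Z_Y$};
\node[left] at (-0.2,1.45) {$N_{(y)}$};
\node[left] at (-0.2,0.15) {$N_{(y,d)}$};
\node[above] at (3.8,2.9) {$y$};
\node[above] at (4.0,1.6) {$d$};
\node[above] at (5.5,1.55) {$q$};
\end{tikzpicture}
\caption{The order $Z_Y$. Top: one block for each $y\in Y$. Middle: the block of sequences starting with $y$ consists of points $(y,q)$, $q\in\mathbb Q$ (dots), and of sets $N_{(y,d)}$, $d\in\mathbb Q+\sqrt2$ (shaded); both kinds occur densely. Bottom: each shaded set is a copy of $Z_Y$ and splits in the same way.}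
\label{fig:Z}
\end{figure}

\begin{lemma}\label{lem:ZinK}
If $|Y|=\aleph_1$, then $Z_Y\in\mathcal K$.
\end{lemma}

\begin{proof}
The set $Z_Y$ has size $\aleph_1$. Let $\sigma=t^\frown q<\tau$ with $t$ a stem. We claim that there is a real $r>q$ such that $N_{t^\frown p}\subseteq(\sigma,\tau)$ for all $p\in P$ with $q<p<r$. Elements of $N_{t^\frown p}$ with $p>q$ are above $\sigma$. If $\sigma$ and $\tau$ first differ within $t$, these elements differ from $\tau$ at the same place and in the same way as $\sigma$, so any $r>q$ works. Otherwise $\tau$ extends $t^\frown p'$ with $p'>q$, and $r=p'$ works.

Taking $p\in D$, we see that $(\sigma,\tau)$ contains a copy of $Z_Y$, so it has size $\aleph_1$. Taking $p\in\mathbb Q$, we see that the countable set $\{t^\frown p:p\in\mathbb Q,\ p>q\}$, which has no least element, is coinitial above $\sigma$. The mirror-image argument, for $\tau<\sigma$ and $p<q$, shows that $\{t^\frown p:p\in\mathbb Q,\ p<q\}$ is cofinal below $\sigma$.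
\end{proof}

\begin{example}\label{ex:Zcomp}
By the last proof, $Q=\{(y,q):q\in\mathbb Q\}$ is two-sided in $Z_Y$ for each $y\in Y$. Its components are the sets $N_{(y,d)}$ for $d\in D$, together with the set of sequences with first entry below $y$ and the set of those with first entry above $y$, when nonempty. None is trivial.
\end{example}

\subsection{The first stage of an embedding}

The way to embed $Z_Y$ is already visible for the sequences of length two.

\begin{example}\label{ex:first}
Let $L\in\mathcal K$ and let $g:Y\times2\to L$ be an order embedding. We claim that $Y\times\mathbb Q$ LOTS-embeds into $L$. Put $J_y=(g(y,0),g(y,1))$. If $y<y'$, then $g(y,1)<g(y',0)$, so $J_y<J_{y'}$. By Lemma~\ref{lem:closure} choose for each $y$ an isomorphism $q\mapsto a^y_q$ of $\mathbb Q$ onto a subset of $J_y$ that is two-sided in $L$, and let $F(y,q)=a^y_q$. Then $F$ is strictly increasing, and its image is a union of two-sided sets. By Lemma~\ref{lem:cont}(ii), $F$ is continuous.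
\end{example}

Two features of this argument persist. First, we need a copy of $Y\times2$ and not merely of $Y$: it provides \emph{intervals} arranged like $Y$, which have room for a copy of $\mathbb Q$. Second, $g$ need not be continuous, because each point of the image is approximated inside its own interval $J_y$. To go on to sequences of length four, we need open intervals that lie densely among the points $a^y_q$ without containing any of them, that is, a dense family of nontrivial components. In $L=X$ a two-sided copy of $\mathbb Q$ may have none. But if $Y$ is uncountable and copies of $Y\times2$ occur in every interval, countably many points cannot fill any interval.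

\begin{lemma}\label{lem:frame}
Let $L\in\mathcal K$, let $|Y|=\aleph_1$, and suppose that every open interval of $L$ contains a copy of $Y\times2$. For every open interval $J$ of $L$ there is a map $h$ on $P$ such that $h(q)=\{a_q\}\subseteq J$ is a singleton for $q\in\mathbb Q$, $h(d)\subseteq J$ is an open interval of $L$ for $d\in D$, $h(p)<h(p')$ for $p<p'$ in $P$, and $\{a_q:q\in\mathbb Q\}$ is two-sided in $L$.
\end{lemma}

\begin{proof}
Let $Q\subseteq J$ be nonempty, countable and two-sided in $L$ (Lemma~\ref{lem:closure}). Let $q<q'$ in $Q$. As in Example~\ref{ex:first}, a copy of $Y\times2$ in $(q,q')$ yields $\aleph_1$ pairwise disjoint open intervals inside $(q,q')$. One of them misses the countable set $Q$, so it lies in a single component $G_{q,q'}$, which is nontrivial and contained in $(q,q')$ by (C1). Let $W_0=\{\{q\}:q\in Q\}$, let $W_1$ be the countable set of the chosen components, and let $W=W_0\cup W_1$. The members of $W$ are pairwise disjoint convex subsets of $J$, so they are linearly ordered by $<$.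

Between any two members of $W$ there is a member of $W_0$. For two components this is (C2). For $\{q\}<w$, take $x\in w$; since $Q$ is two-sided there is $q'\in Q\cap(q,x)$, and $\{q'\}<w$ because $w$ is $\{x\}$ or a component containing $x$. The case $w<\{q\}$ is dual. Applying this twice, we find $w<\{q\}<\{q'\}<w'$ for any $w<w'$, and then $G_{q,q'}\in W_1$ also lies between $w$ and $w'$. Finally $W$ has no endpoints, because $Q$ has none and each member of $W_1$ lies between two points of $Q$. Let $k:P\to W$ be as in Lemma~\ref{lem:bf}. Put $h(q)=k(q)$ for $q\in\mathbb Q$, and let $h(d)$ be an open interval contained in the nontrivial component $k(d)$ for $d\in D$.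
\end{proof}

\subsection{The embedding criterion}

\begin{proposition}\label{prop:crit}
Let $L\in\mathcal K$, let $|Y|=\aleph_1$, and suppose that every open interval of $L$ contains a copy of $Y\times2$. Then $Z_Y$ LOTS-embeds into $L$.
\end{proposition}

\begin{proof}
For each open interval $I$ of $L$ fix a map $h_I$ as in Lemma~\ref{lem:frame} and an order embedding $g_I:Y\times2\to I$, and put $I[y]=(g_I(y,0),g_I(y,1))$. Then $I[y]\subseteq I$, and $I[y]<I[y']$ for $y<y'$. Fix an open interval $I_0$. By recursion on stems define open intervals
\[
J_{(y)}=I_0[y],\qquad J_{t^\frown d^\frown y}=\bigl(h_{J_t}(d)\bigr)[y],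
\]
and let $F(t^\frown q)$ be the point of $h_{J_t}(q)$. Since $J_{t^\frown d^\frown y}\subseteq h_{J_t}(d)\subseteq J_t$, the intervals decrease along each sequence. Hence for $\sigma\in Z_Y$, a stem $t$ and $p\in P$,
\[
\sigma\in N_t\ \Rightarrow\ F(\sigma)\in J_t,\qquad\qquad \sigma\in N_{t^\frown p}\ \Rightarrow\ F(\sigma)\in h_{J_t}(p).
\]

Let $\sigma<\tau$. If they first differ at an entry from $Y$, they extend stems $s^\frown y$ and $s^\frown y'$ with $y<y'$, and $J_{s^\frown y}=I[y]<I[y']=J_{s^\frown y'}$ for an interval $I$ that depends only on $s$. If they first differ at an entry from $P$, they extend $t^\frown p$ and $t^\frown p'$ with $t$ a stem and $p<p'$, and $h_{J_t}(p)<h_{J_t}(p')$. In both cases $F(\sigma)<F(\tau)$. The image of $F$ is the union over all stems $t$ of the sets $\{F(t^\frown q):q\in\mathbb Q\}$, each two-sided in $L$. By Lemmas \ref{lem:ZinK} and \ref{lem:cont}(ii), $F$ is a LOTS embedding.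
\end{proof}

\section{Copies of a set of reals}\label{sec:reals}

Statement (M) produces copies of $Y$, while Proposition~\ref{prop:crit} consumes copies of $Y\times2$. For $\omega_1$, $C$ and their reverses the gap is easy to close (Section~\ref{sec:basis}). For $X$ it cannot be closed in general: $X\times2$ has no copy in $\mathbb R$, as it would give uncountably many pairwise disjoint open intervals. So a copy of $X$ in $L$ need be neither continuous nor capable of being doubled. We show that one of the two can always be arranged. Separate the points of the copy by a countable two-sided set $Q$ and look at their components: nontrivial components allow doubling, and points with trivial components are approximated by $Q$ from both sides, as reals are by rationals.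

\begin{lemma}\label{lem:trivial}
Let $L\in\mathcal K$, let $Q$ be nonempty, countable and two-sided in $L$, and let $S\subseteq L\setminus Q$ be an uncountable set of points with trivial components. Then some $S'\subseteq S$ is two-sided in $L$ and order isomorphic to an $\aleph_1$-dense set of reals.
\end{lemma}

\begin{proof}
\emph{Step 1: if $x\in S$ and $u<x<v$ in $L$, then $Q$ meets $(u,x)$ and $(x,v)$.} If $u\in Q$, this holds because $Q$ is two-sided at $u$. If $u\notin Q$, it holds because $u\not\sim_Qx$. The same applies to $v$.

The set $S$ itself may have points that are isolated in $S$ on one side, so we keep only the points at which $S$ condenses from both sides. Let $S'$ be the set of $x\in S$ such that $S\cap(q,x)$ and $S\cap(x,q')$ are uncountable for all $q<x<q'$ in $Q$.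

\emph{Step 2: $S\setminus S'$ is countable.} By symmetry, and as $Q$ is countable, it suffices to fix $q\in Q$ and show that $R=\{x\in S:x>q,\ S\cap(q,x)\text{ is countable}\}$ is countable. Let $R_0\subseteq R$ contain one point of each nonempty set $R\cap(q_1,q_2)$ with $q_1<q_2$ in $Q$; it is countable. Let $x\in R$ not be the largest point of $R$, and take $x'\in R$ above $x$. By Step 1 there are $q_1,q_2\in Q$ with $x<q_1<x'<q_2$. So $R_0$ has a point $r\in(q_1,q_2)$, and $x\in S\cap(q,r)$. Thus, apart from its largest point if there is one, $R$ is covered by the countably many countable sets $S\cap(q,r)$, $r\in R_0$.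

\emph{Step 3: $S'$ is nonempty and two-sided in $L$, and its open intervals have size $\aleph_1$.} It is nonempty by Step 2. Let $x\in S'$ and $u<x$, and take $q\in Q\cap(u,x)$. Then $S\cap(q,x)$ is uncountable, so $S'\cap(u,x)$ is uncountable by Step 2, and it has size exactly $\aleph_1$ because $|(u,x)|=\aleph_1$. The right side is dual.

\emph{Step 4: representation in $\mathbb R$.} By Lemma~\ref{lem:cont}(i), $S'$ is dense without endpoints. Let $E\subseteq S'$ contain one point of each nonempty set $S'\cap(q_1,q_2)$ with $q_1<q_2$ in $Q$. Given $x<x'$ in $S'$, take $x''\in S'$ between them and $q_1,q_2\in Q$ with $x<q_1<x''<q_2<x'$; then $E$ meets $(x,x')$. So $E$ is countable, dense, and has points on both sides of every $x\in S'$. Fix an isomorphism $\iota:E\to\mathbb Q$ and let $\varphi(x)=\sup\iota[\{e\in E:e\le x\}]\in\mathbb R$ for $x\in S'$. The map $\varphi$ extends $\iota$. It is strictly increasing: if $x<x'$, take $e<e'$ in $E\cap(x,x')$, and then $\varphi(x)\le\iota(e)<\iota(e')\le\varphi(x')$. Given reals $r<r'$, pick $e_0,e_1,e_2,e_3\in E$ with $\iota(e_0)<r<\iota(e_1)<\iota(e_2)<r'<\iota(e_3)$. Then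
\[
\varphi[S'\cap(e_1,e_2)]\subseteq\varphi[S']\cap(r,r')\subseteq\varphi[S'\cap(e_0,e_3)],
\]
and the outer sets have size $\aleph_1$ by Step 3. So $\varphi[S']$ is an $\aleph_1$-dense set of reals.
\end{proof}

\begin{proposition}\label{prop:dich}
Assume \emph{(B)}. Let $L\in\mathcal K$ and let $J$ be an open interval of $L$ that contains a copy of $X$. Then $X$ LOTS-embeds into $L$, or $J$ contains a copy of $X\times2$.
\end{proposition}

\begin{proof}
Let $A\subseteq J$ be a copy of $X$. By Lemma~\ref{lem:sep} fix a countable $E\subseteq A$ meeting every open interval of $A$, and by Lemma~\ref{lem:closure} a countable $Q$, two-sided in $L$, with $E\subseteq Q\subseteq J$. Since $A$ has no endpoints, $E$ has points on both sides of each $a\in A$, so $[a]_Q\subseteq J$ for $a\in A\setminus Q$ by (C1). If $a<a'$ in $A\setminus Q$, a point of $E$ lies between them, so $[a]_Q<[a']_Q$ by (C2).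

Suppose that uncountably many $a\in A\setminus Q$ have trivial components. Lemma~\ref{lem:trivial} gives a two-sided set $S'\subseteq L$ isomorphic to an $\aleph_1$-dense set of reals, hence to $X$ by (B). By Lemma~\ref{lem:cont}(ii) the isomorphism $X\to S'$ is a LOTS embedding into $L$.

Otherwise the set $A'$ of $a\in A\setminus Q$ with nontrivial component is co-countable in $A$. Choose $u_a<v_a$ in $[a]_Q$ for $a\in A'$. The map $(a,0)\mapsto u_a$, $(a,1)\mapsto v_a$ is an order embedding of $A'\times2$ into $J$. Now $A'$ is isomorphic to $X$ minus a countable set, which is again an $\aleph_1$-dense set of reals. So $A'\cong X$ by (B).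
\end{proof}

\section{The basis under PFA}\label{sec:basis}

\begin{lemma}\label{lem:double}
The order $\omega_1\times2$ embeds into $\omega_1$, and $\omega_1^*\times2$ embeds into $\omega_1^*$. The order $C\times2$ is a Countryman line, and $(C\times2)^*\cong C^*\times2$.
\end{lemma}

\begin{proof}
The map $(\alpha,i)\mapsto2\cdot\alpha+i$ (ordinal arithmetic) is strictly increasing from $\omega_1\times2$ to $\omega_1$. Since $2^*\cong2$, we have $(Y\times2)^*\cong Y^*\times2$ for every $Y$; this gives the second and the fourth claim. Let $C^2=\bigcup_nH_n$ with each $H_n$ a chain. The countably many sets $\{((c,i),(c',j)):(c,c')\in H_n\}$ for $n\in\omega$ and $i,j<2$ cover $(C\times2)^2$. They are chains, because for fixed $i$ the map $c\mapsto(c,i)$ is order-preserving.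
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:basis}]
The orders $X,\omega_1,\omega_1^*,C,C^*$ have size $\aleph_1$; list them as $Y_0,\dots,Y_4$. By Lemma~\ref{lem:ZinK}, $\mathcal B_6\subseteq\mathcal K$. Let $L\in\mathcal K$. If $X$ LOTS-embeds into $L$ we are done, so assume that it does not.

\emph{Every open interval $J$ of $L$ contains a copy of $Y_i\times2$ for some $i$.} A copy of $C$ in $J$ would not by itself give a copy of $C\times2$, so we apply (M) to the Countryman line $C\times2$, along with the set of reals $X$. The uncountable order $J$ contains a copy of $\omega_1$, $\omega_1^*$, $C\times2$, $(C\times2)^*$ or $X$. In the first four cases Lemma~\ref{lem:double} gives the claim, and in the last case Proposition~\ref{prop:dich} gives a copy of $X\times2$.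

\emph{There are an open interval $J$ and an $i$ such that every open subinterval of $J$ contains a copy of $Y_i\times2$.} Suppose not. Starting from any open interval $J_0$, choose open intervals $J_0\supseteq J_1\supseteq\dots\supseteq J_5$ such that $J_{i+1}$ contains no copy of $Y_i\times2$. Then $J_5$ contains no copy of any $Y_i\times2$, contrary to the previous paragraph.

Proposition~\ref{prop:crit}, applied to $J\in\mathcal K$, gives a LOTS embedding of $Z_{Y_i}$ into $J$, hence into $L$.
\end{proof}

\begin{remark}
Countable cofinality and coinitiality in $L$ are used through Lemma~\ref{lem:closure}. That the intervals of $L$ are uncountable is used to apply (M) inside \emph{every} interval; without this the conclusion fails, since by Example~\ref{ex:fiber} no member of $\mathcal K$ LOTS-embeds into $\omega_1\times\mathbb Q$. That they have size at most $\aleph_1$ is used in Step 3 of Lemma~\ref{lem:trivial}, to bring $S'$ within the scope of (B). The pigeonhole step uses that the list in (M) is finite.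
\end{remark}

\section{Six elements are necessary}\label{sec:lower}

To separate $Z_Y$ from $Z_{Y'}$ the order structure suffices: the five orders have no uncountable suborder in common, and $Z_Y$ contains uncountable orders only through $Y$. To separate $X$ from $Z_X$ we need continuity, since $x\mapsto(x,0)$ is an order embedding of $X$ into $Z_X$.

\begin{lemma}\label{lem:orth}
No uncountable linear order $O$ order-embeds into two different members of the list $\omega_1,\omega_1^*,X,C,C^*$.
\end{lemma}

\begin{proof}
An uncountable suborder of $\omega_1$ is isomorphic to $\omega_1$, and dually for $\omega_1^*$. The order $\omega_1$ does not embed into $\omega_1^*$, which has no infinite increasing sequence. Neither $\omega_1$ nor $\omega_1^*$ embeds into $\mathbb R$, since the open intervals between the images of $\alpha$ and $\alpha+1$ would be pairwise disjoint. This settles the pairs among $\omega_1,\omega_1^*,X$.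

Chains of $C^2$ are chains of $(C^*)^2$, so the reverse of a Countryman line is Countryman. An uncountable $O$ that embeds into $C$ or $C^*$ is therefore Countryman, and so is $O^*$. Hence the pairs with one member in $\{C,C^*\}$ and the other in $\{\omega_1,\omega_1^*,X\}$ are settled once we show that neither $\omega_1$ nor an uncountable set of reals is Countryman. Suppose that $O$ is one of these and $O^2=\bigcup_nH_n$ with each $H_n$ a chain. We find two points of one $H_n$ whose coordinates are ordered in opposite ways.

Let $O=\omega_1$. For each $\alpha$ pick $n(\alpha)$ such that $\{\beta:(\alpha,\beta)\in H_{n(\alpha)}\}$ is uncountable, and take $\alpha<\alpha'$ with $n(\alpha)=n(\alpha')=n$. Choose $(\alpha',\beta')\in H_n$, and then $(\alpha,\beta)\in H_n$ with $\beta>\beta'$.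

Let $O\subseteq\mathbb R$. For each $x\in O$ pick $n$, points $y_x<y'_x$ of $O$ with $(x,y_x),(x,y'_x)\in H_n$, and a rational $r$ with $y_x<r<y'_x$. As $O$ is uncountable, some $x_1<x_2$ share the same $n$ and $r$. Then $(x_1,y'_{x_1})$ and $(x_2,y_{x_2})$ lie in $H_n$, with $x_1<x_2$ and $y'_{x_1}>r>y_{x_2}$.

There remains the pair $C,C^*$. Let $f:O\to C$ be strictly increasing and $g:O\to C$ strictly decreasing. The uncountably many points $(f(x),g(x))$ are covered by countably many chains of $C^2$, so two of them lie in one chain. But for $x<y$ we have $f(x)<f(y)$ and $g(x)>g(y)$.
\end{proof}

\begin{lemma}\label{lem:reduce}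
Every uncountable $S\subseteq Z_Y$ has an uncountable subset isomorphic to a suborder of $Y$.
\end{lemma}

\begin{proof}
There are countably many tuples $(n,p_0,\dots,p_n)$, so after shrinking $S$ all its elements share one of them. Deleting the entries $p_i$ then embeds $S$ into the lexicographic power $Y^{n+1}$. We show by induction on $m\ge1$ that an uncountable subset $S$ of the lexicographic power $Y^m$ has a subset as required. The case $m=1$ is trivial. If uncountably many first coordinates occur in $S$, choose one point of $S$ for each; on the chosen points the first coordinate is an order embedding into $Y$. Otherwise uncountably many points of $S$ share their first coordinate, and they form a copy of an uncountable subset of $Y^{m-1}$.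
\end{proof}

The next proof starts as Example~\ref{ex:fiber} does. The blocks of $Z_Y$ are uncountable, so a single block gives no contradiction; instead, Lemma~\ref{lem:sep} bounds the number of blocks that the image can enter.

\begin{lemma}\label{lem:noreal}
Let $|Y|=\aleph_1$. If $B\in\mathcal K$ order-embeds into $\mathbb R$, then $B$ has no LOTS embedding into $Z_Y$.
\end{lemma}

\begin{proof}
Let $F:B\to Z_Y$ be a LOTS embedding, and let $E\subseteq B$ be countable and meet every open interval of $B$. For a stem $t$ let $B_t=F^{-1}[N_t]$, a convex subset of $B$. Suppose $b\in B_t$, so $F(b)$ extends $t^\frown p$ for some $p\in P$. Take a rational $q<p$. Then $t^\frown q<F(b)$, and since $F[B]$ is two-sided there is $b'<b$ with $t^\frown q<F(b')<F(b)$. By convexity of $N_t$ we get $b'\in B_t$, so $B_t\supseteq(b',b)$ contains a point of $E$. The sets $B_t$ for stems $t$ of a fixed length are pairwise disjoint, so only countably many of them are nonempty. Hence $B_t\neq\emptyset$ for only countably many stems $t$ altogether. Every value of $F$ has the form $t^\frown q$ with $B_t\ne\emptyset$ and $q\in\mathbb Q$. So the injective map $F$ takes countably many values, although $B$ is uncountable.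
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Suppose that $B\in\mathcal K$ LOTS-embeds into two of the six spaces listed in $\mathcal B_6$. If one of them is $X$, the other is some $Z_Y$, and Lemma~\ref{lem:noreal} is contradicted. Otherwise they are $Z_Y$ and $Z_{Y'}$ for different members $Y,Y'$ of the list in Lemma~\ref{lem:orth}. By Lemma~\ref{lem:reduce}, applied to the image of $B$ in $Z_Y$, some uncountable $B_1\subseteq B$ order-embeds into $Y$. Applied to the image of $B_1$ in $Z_{Y'}$, it gives an uncountable $B_2\subseteq B_1$ that order-embeds into $Y'$. Then $B_2$ embeds into both $Y$ and $Y'$, contradicting Lemma~\ref{lem:orth}. Taking for $B$ one of the six spaces, we also see that they are pairwise nonisomorphic.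

Let $\mathcal B$ be a basis. For each $M\in\mathcal B_6\subseteq\mathcal K$ choose $B_M\in\mathcal B$ that LOTS-embeds into $M$. By the first part, $B_M\ne B_{M'}$ for $M\neq M'$, so $|\mathcal B|\ge6$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:minimal}]
Let $B\in\mathcal K$ LOTS-embed into $M\in\mathcal B_6$. By Theorem~\ref{thm:basis} some $M'\in\mathcal B_6$ LOTS-embeds into $B$, hence into $M$. So $M'$ embeds into both $M'$ and $M$, and $M'=M$ by Theorem~\ref{thm:lower}. If $\mathcal B$ is a basis and $M\in\mathcal B_6$, some $B\in\mathcal B$ embeds into $M$, and by minimality $B$ and $M$ are bi-embeddable. Conversely, suppose each $M\in\mathcal B_6$ is bi-embeddable with some $B_M\in\mathcal B$. Given $L\in\mathcal K$, Theorem~\ref{thm:basis} gives $M\in\mathcal B_6$ embedding into $L$, and then $B_M$ embeds into $L$.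
\end{proof}

\section{No small basis under CH}\label{sec:ch}

Under (B) one space, $X$, serves all $\aleph_1$-dense sets of reals. Under CH we build, against any $\aleph_1$ members of $\mathcal K$, an $\aleph_1$-dense set of reals that contains no copy of any of them, continuous or not. A recursion of length $\omega_1$ can omit one point from each of $\aleph_1$ uncountable sets, so we must count the copies in $\mathbb R$ of a fixed order. An order of size $\aleph_1$ has many maps to $\mathbb R$, but only $2^{\aleph_0}$ monotone ones.

\begin{lemma}\label{lem:count}
For every $E\subseteq\mathbb R$ there are at most $2^{\aleph_0}$ order embeddings $\varphi:E\to\mathbb R$.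
\end{lemma}

\begin{proof}
Each $\varphi$ is the restriction to $E$ of the nondecreasing map $f:\mathbb R\to[-\infty,\infty]$, $f(r)=\sup\{\varphi(e):e\in E,\ e\le r\}$, where $\sup\emptyset=-\infty$. So it suffices to count nondecreasing maps $f$. Let $f(r^-)=\sup_{s<r}f(s)$ and $f(r^+)=\inf_{s>r}f(s)$. The intervals $(f(r^-),f(r^+))$ are pairwise disjoint, so the set $T$ of $r$ with $f(r^-)<f(r^+)$ is countable. For $r\notin T$ we have $f(r)=f(r^-)=\sup\{f(q):q\in\mathbb Q,\ q<r\}$. Thus $f$ is determined by the countable set $T$ and the restriction of $f$ to $T\cup\mathbb Q$, and there are $(2^{\aleph_0})^{\aleph_0}=2^{\aleph_0}$ such pairs.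
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ch}]
Let $\mathcal B\subseteq\mathcal K$ with $|\mathcal B|\le\aleph_1$, and let $\mathcal R$ be the family of all subsets of $\mathbb R$ that are copies of a member of $\mathcal B$. If $\mathcal R=\emptyset$, no member of $\mathcal B$ embeds into $X\in\mathcal K$, and $\mathcal B$ is not a basis. So let $\mathcal R\ne\emptyset$. If $B\in\mathcal B$ has a copy $E\subseteq\mathbb R$, then every copy of $B$ in $\mathbb R$ is $\varphi[E]$ for an order embedding $\varphi:E\to\mathbb R$. By Lemma~\ref{lem:count} and CH, $|\mathcal R|\le\aleph_1\cdot2^{\aleph_0}=\aleph_1$; this is the only use of CH. List $\mathcal R$, with repetitions if necessary, as $\langle R_\eta:\eta<\omega_1\rangle$. Each $R_\eta$ is uncountable. Let $\langle I_\eta:\eta<\omega_1\rangle$ list the open intervals of $\mathbb R$ with rational endpoints, each $\aleph_1$ times. Recursively choose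
\[
x_\eta\in I_\eta\setminus\{x_\zeta,z_\zeta:\zeta<\eta\},\qquad z_\eta\in R_\eta\setminus\{x_\zeta:\zeta\le\eta\},
\]
which is possible as only countably many points are excluded at each stage. Let $X'=\{x_\eta:\eta<\omega_1\}$. The $x_\eta$ are distinct and each rational interval receives $\aleph_1$ of them, so $X'$ is an $\aleph_1$-dense set of reals and $X'\in\mathcal K$. The point $z_\eta$ differs from $x_\zeta$ for $\zeta\le\eta$ by the choice of $z_\eta$, and for $\zeta>\eta$ by the choice of $x_\zeta$. So $z_\eta\in R_\eta\setminus X'$, and no member of $\mathcal R$ is contained in $X'$. Hence no member of $\mathcal B$ order-embeds into $X'$, and $\mathcal B$ is not a basis.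
\end{proof}

\begin{thebibliography}{9}

\bibitem{Ba73} Baumgartner, Fund. Math. 79 (1973).

\bibitem{Ba84} Baumgartner, \emph{Applications of the Proper Forcing Axiom}, Handbook of Set-Theoretic Topology, 1984.

\bibitem{Mo} J. Moore, \emph{A five element basis for the uncountable linear orders}, Ann. of Math. 163 (2006).

\bibitem{PT} Alex Primavesi and Katherine Thompson, \emph{The embedding structure for linearly ordered topological spaces}, arXiv:1102.2159 (2011).

\bibitem{Sh} Shelah, \emph{Decomposing uncountable squares to countably many chains}, JCTA, 1976.

\end{thebibliography}
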